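\title{Polynomial holomorphic coordinates on nilpotent Lie groups with a left-invariant complex structure}

\begin{abstract}
Let $G$ be a simply connected nilpotent Lie group of real dimension $2n$ with a left-invariant complex structure $J$. We show that there is a biholomorphism from $(G,J)$ onto $\mathbb{C}^n$ that turns every left translation into a unitriangular polynomial automorphism, and that any biholomorphism making all left translations polynomial differs from it by a polynomial automorphism of $\mathbb{C}^n$. The coordinates come from identifying $G$ with the homogeneous space $G_{\mathbb{C}}/Q$, where $Q$ is the subgroup whose Lie algebra is the $(0,1)$-part of $J$. Conversely, a connected Lie group acting smoothly and simply transitively on $\mathbb{C}^n$ by unitriangular polynomial maps is simply connected and nilpotent, and this yields a classification of the pairs $(G,J)$ by conjugacy classes of groups of polynomial automorphisms.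
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $\mathfrak{n}$ be a nilpotent Lie algebra over $K=\mathbb{R}$ or $\mathbb{C}$ and let $N$ be its simply connected Lie group. Then $\exp\colon\mathfrak{n}\to N$ is a diffeomorphism, biholomorphic if $K=\mathbb{C}$, and its inverse $\log$ satisfies the Baker--Campbell--Hausdorff formula
\begin{equation}\label{eq:bch}
\log(\exp X\exp Y)=X+Y+\tfrac12[X,Y]+\tfrac1{12}[X,[X,Y]]-\tfrac1{12}[Y,[X,Y]]+\cdots ,
\end{equation}
in which the omitted terms are rational multiples of iterated brackets of $X$ and $Y$, and only finitely many of them are nonzero. In logarithmic coordinates the group is therefore a vector space on which every left translation $L_g\colon x\mapsto gx$ acts by a polynomial map.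

Now let $G$ be a simply connected nilpotent real Lie group of dimension $2n$. A \emph{left-invariant complex structure} on $G$ is a structure of complex manifold for which all left translations are holomorphic; we write $J$ for the resulting multiplication by $i$ on tangent vectors, which is determined by its value on $\mathfrak{g}=T_eG$. Nothing is required of right translations or of inversion, so $(G,J)$ need not be a complex Lie group. The left translations of $(G,J)$ are polynomial in one system of real coordinates and holomorphic in any system of complex coordinates, and one may ask for coordinates in which they are both. This is the question posed in \cite{Kanda}.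

\medskip
\noindent\textbf{Question.} \emph{Let $G$ be a simply connected nilpotent Lie group of real dimension $2n$ with a left-invariant complex structure $J$, and suppose that $(G,J)$ is biholomorphic to $\mathbb{C}^n$. Is there a biholomorphism $\Phi\colon(G,J)\to\mathbb{C}^n$ such that $\Phi\circ L_g\circ\Phi^{-1}$ is given by holomorphic polynomials for every $g\in G$?}
\medskip

If $(G,J)$ is a complex Lie group, then $\Phi=\log$ is holomorphic and \eqref{eq:bch} gives a positive answer. This suggests that the answer is yes in general, but the argument does not extend: $\log$ is in general not holomorphic for $J$ (Example~\ref{ex:four}). Nor does the hypothesis provide $\Phi$, because an arbitrary biholomorphism onto $\mathbb{C}^n$ has no reason to work. For the additive group $G=\mathbb{C}^2$ and $\Phi(z)=(z_1+e^{z_2},z_2)$ one finds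
\[
\Phi L_a\Phi^{-1}(w)=\bigl(w_1+a_1+(e^{a_2}-1)e^{w_2},\;w_2+a_2\bigr),
\]
which is not polynomial when $e^{a_2}\neq1$. So $\Phi$ has to be constructed from the group and from $J$.

The answer is yes for all $(G,J)$, and the hypothesis that $(G,J)$ is biholomorphic to $\mathbb{C}^n$ is not needed, since it holds automatically. To state the results, call a map $\mathbb{C}^n\to\mathbb{C}^n$ \emph{polynomial} if its components are holomorphic polynomials, and let $\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$ be the group of \emph{polynomial automorphisms}, that is, of bijective polynomial maps with polynomial inverse. A map is \emph{unitriangular polynomial} if it has the form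
\[
t_i\longmapsto t_i+p_i(t_{i+1},\dots,t_n),\qquad i=1,\dots,n,
\]
with polynomials $p_i$, where $p_n$ is a constant. Such a map is a polynomial automorphism: its inverse is found by solving successively for $t_n,t_{n-1},\dots,t_1$. From now on $(G,J)$ denotes a simply connected nilpotent Lie group of dimension $2n$ with a left-invariant complex structure.

\begin{theorem}[Existence]\label{thm:A}
For every $(G,J)$ there is a biholomorphism $\Phi\colon(G,J)\to\mathbb{C}^n$ with $\Phi(e)=0$ such that $\rho_g:=\Phi L_g\Phi^{-1}$ is a unitriangular polynomial automorphism for all $g\in G$. Moreover, $\rho_{\exp V}(t)$ is polynomial jointly in $(V,t)\in\mathfrak{g}\times\mathbb{C}^n$.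
\end{theorem}

Here ``jointly polynomial'' means polynomial, with complex coefficients, in real linear coordinates of $V$ and in $t_1,\dots,t_n$. The map $\Phi$ is constructed in Section~\ref{sec:existence}. The construction involves choices, and $\Phi$ can always be composed with a polynomial automorphism. The next theorem says that there is no other freedom.

\begin{theorem}[Uniqueness]\label{thm:B}
Let $\Phi$ be a biholomorphism given by the construction of Section~\ref{sec:existence}. A biholomorphism $\Psi\colon(G,J)\to\mathbb{C}^n$ has the property that $\Psi L_g\Psi^{-1}$ is polynomial for every $g\in G$ if and only if $\Psi=P\circ\Phi$ for some $P\in\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$.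
\end{theorem}

An action of a group $H$ on a set is \emph{simply transitive} if for any two points exactly one element of $H$ carries the first to the second. The action $g\mapsto\rho_g$ is simply transitive, because the action of $G$ on itself by left translations is. All simply transitive unitriangular actions come from nilpotent groups.

\begin{theorem}[Converse]\label{thm:C}
Let a connected Lie group $H$ act smoothly and simply transitively on $\mathbb{C}^n$ by unitriangular polynomial maps. Then $H$ is simply connected and nilpotent, and the complex structure pulled back by $h\mapsto h\cdot0$ is left-invariant.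
\end{theorem}

Two pairs $(G,J)$ and $(G',J')$ are \emph{isomorphic} if there is a Lie group isomorphism $G\to G'$ that is biholomorphic. Put $\rho(G)=\{\rho_g:g\in G\}$.

\begin{corollary}[Classification]\label{cor:D}
The assignment $(G,J)\mapsto\rho(G)\subset\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$ induces a bijection from the isomorphism classes of pairs $(G,J)$ with $\dim_{\mathbb{R}}G=2n$ onto the conjugacy classes in $\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$ of those subgroups that are conjugate to the image of an action as in Theorem~\ref{thm:C}.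
\end{corollary}

\section{The subalgebra of type $(0,1)$ and a four-dimensional example}\label{sec:example}

For $\mathfrak{n}$ and $N$ as in \eqref{eq:bch}, a map from or to $N$ is called polynomial if it is polynomial over $K$ in logarithmic coordinates. Multiplication and inversion $\exp X\mapsto\exp(-X)$ are polynomial. A subalgebra $\mathfrak{a}\subset\mathfrak{n}$ is closed under the operation \eqref{eq:bch}, so $\exp\mathfrak{a}$ is a closed subgroup of $N$, and it is the simply connected group of $\mathfrak{a}$.

Extend $J$ complex-linearly to $\mathfrak{g}_{\mathbb{C}}=\mathfrak{g}\oplus i\mathfrak{g}$, and let a bar denote conjugation with respect to $\mathfrak{g}$. Since $J^2=-1$,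
\[
\mathfrak{g}_{\mathbb{C}}=\mathfrak{q}\oplus\bar{\mathfrak{q}},\qquad \mathfrak{q}:=\{X+iJX:X\in\mathfrak{g}\},
\]
where $\mathfrak{q}$ is the $(-i)$-eigenspace of $J$ and has complex dimension $n$. View the elements of $\mathfrak{g}_{\mathbb{C}}$ as left-invariant complex vector fields on $G$. Those in $\mathfrak{q}$ are the ones of type $(0,1)$, that is, combinations of the $\partial/\partial\bar z_j$ in holomorphic local coordinates, and they span the $(0,1)$-tangent space at every point. Hence a smooth function on $G$ is holomorphic exactly when it is annihilated by $\mathfrak{q}$; and since the bracket of two fields of type $(0,1)$ is of type $(0,1)$, the subspace $\mathfrak{q}$ is a complex subalgebra of $\mathfrak{g}_{\mathbb{C}}$. Let $G_{\mathbb{C}}$ be the simply connected complex Lie group of the nilpotent Lie algebra $\mathfrak{g}_{\mathbb{C}}$. We identify $G$ with $\exp\mathfrak{g}\subset G_{\mathbb{C}}$ and put $Q=\exp\mathfrak{q}$.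

A two-dimensional nilpotent Lie algebra is abelian, so the first nonabelian case has real dimension four.

\begin{example}\label{ex:four}
Let $\mathfrak{g}$ have basis $e_1,\dots,e_4$ with the single nonzero bracket $[e_1,e_2]=2e_4$, and let $Je_1=e_2$, $Je_3=e_4$. Put $A=\frac12(e_1-ie_2)$ and $B=\frac12(e_3-ie_4)$. Then $\mathfrak{q}$ is spanned by $\bar A$ and $\bar B$, the elements $B,\bar B$ are central, and
\[
[A,\bar A]=\tfrac14\bigl(i[e_1,e_2]-i[e_2,e_1]\bigr)=ie_4=\bar B-B .
\]
The elements of $\mathfrak{g}$ are $V=aA+\bar a\bar A+bB+\bar b\bar B$ with $a,b\in\mathbb{C}$, and $J$ multiplies $a$ and $b$ by $i$. Write $(a,b)$ for $\exp V$. As $[V,V']=(a\bar a'-\bar aa')(\bar B-B)$ is central, \eqref{eq:bch} gives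
\[
(a,b)(a',b')=\bigl(a+a',\;b+b'+\tfrac12\bar aa'-\tfrac12a\bar a'\bigr).
\]
Because of the term $-\frac12a\bar a'$, left translation by $(a,b)$ with $a\neq0$ is not holomorphic in $(a',b')$: logarithmic coordinates are not holomorphic for the left-invariant $J$. The expansion $\frac12|a+a'|^2=\frac12|a|^2+\frac12|a'|^2+\frac12\bar aa'+\frac12a\bar a'$ contains the same term with the opposite sign. So define $\Phi(a,b)=(b+\frac12|a|^2,\,a)$, a diffeomorphism $G\to\mathbb{C}^2$. The first component of $\Phi((a,b)(a',b'))$ is $(b'+\frac12|a'|^2)+\bar aa'+b+\frac12|a|^2$, that is,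
\[
\Phi L_{(a,b)}\Phi^{-1}(t_1,t_2)=\bigl(t_1+\bar at_2+b+\tfrac12|a|^2,\;t_2+a\bigr).
\]
These maps are unitriangular polynomial. Since they are holomorphic, the complex structure pulled back by $\Phi$ is left-invariant; since $d\Phi_e(V)=(b,a)$, it agrees with $J$ at $e$, hence everywhere. Thus $J$ is a complex structure and $\Phi$ is as in Theorem~\ref{thm:A}.
\end{example}

The correction $\frac12|a|^2$ was guessed; to generalize it we need to see where it comes from. A complex-valued polynomial $f$ on $G$ extends uniquely to a holomorphic polynomial $\tilde f$ on $G_{\mathbb{C}}$, and for $U\in\mathfrak{g}_{\mathbb{C}}$ and $g\in G$ we have $(Uf)(g)=\frac{d}{d\epsilon}\big|_0\tilde f(g\exp\epsilon U)$, because both sides are complex-linear in $U$ and agree for $U\in\mathfrak{g}$. The right-hand side is the restriction to $G$ of a holomorphic polynomial on $G_{\mathbb{C}}$, and such a polynomial vanishes on $G$ only if it is zero. So $f$ is holomorphic on $(G,J)$ exactly when $\tilde f$ is invariant under right multiplication by $Q$. One should therefore look for coordinates on $G_{\mathbb{C}}/Q$.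

In the example, a general element of $\mathfrak{g}_{\mathbb{C}}$ is $V=aA+a^*\bar A+bB+b^*\bar B$ with four independent complex coefficients. To find a normal form for the coset of $h=\exp V$, remove first the $A$-component, on the left:
\[
\log\bigl(\exp(-aA)\,h\bigr)=V-aA-\tfrac12aa^*[A,\bar A]=a^*\bar A+\bigl(b+\tfrac12aa^*\bigr)B+\bigl(b^*-\tfrac12aa^*\bigr)\bar B .
\]
The elements $\bar A,B,\bar B$ commute, so the $B$-component can be removed next:
\[
h=\exp(aA)\,\exp\bigl((b+\tfrac12aa^*)B\bigr)\,q,\qquad q\in Q .
\]
The exponents $b+\frac12aa^*$ and $a$ are coordinates on $G_{\mathbb{C}}/Q$, and on $G$, where $a^*=\bar a$, they are the components of $\Phi$. The two removals follow the chain $\mathfrak{q}\subset\mathfrak{q}+\mathbb{C}B\subset\mathfrak{g}_{\mathbb{C}}$, in which each term is an ideal of codimension one in the next. The proof of Theorem~\ref{thm:A} does the same in general: it identifies $(G,J)$ with $G_{\mathbb{C}}/Q$ and peels off one-parameter subgroups along such a chain.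

\section{Chains of subalgebras}\label{sec:chains}

In this section $\mathfrak{n}$ is a nilpotent Lie algebra over $K=\mathbb{R}$ or $\mathbb{C}$ with simply connected group $N$. The first lemma provides the chains, and the second describes one step of a chain at the level of groups.

\begin{lemma}\label{lem:chain}
Every subalgebra $\mathfrak{a}$ of $\mathfrak{n}$ lies in a chain of subalgebras $\mathfrak{a}=\mathfrak{a}_0\subset\mathfrak{a}_1\subset\dots\subset\mathfrak{a}_k=\mathfrak{n}$ in which each $\mathfrak{a}_{i-1}$ is an ideal of codimension one in $\mathfrak{a}_i$.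
\end{lemma}

\begin{proof}
Suppose $\mathfrak{a}_i\neq\mathfrak{n}$ has been constructed. Let $\mathfrak{n}^1=\mathfrak{n}$, $\mathfrak{n}^{j+1}=[\mathfrak{n},\mathfrak{n}^j]$ be the lower central series, which reaches $0$. Take the largest $j$ with $\mathfrak{n}^j\not\subset\mathfrak{a}_i$ and choose $X\in\mathfrak{n}^j\setminus\mathfrak{a}_i$. Then $[X,\mathfrak{a}_i]\subset\mathfrak{n}^{j+1}\subset\mathfrak{a}_i$, so $\mathfrak{a}_{i+1}=\mathfrak{a}_i+KX$ is a subalgebra containing $\mathfrak{a}_i$ as an ideal of codimension one.
\end{proof}

\begin{lemma}\label{lem:char}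
Let $\mathfrak{m}\subset\mathfrak{n}$ be an ideal of codimension one, let $Y\in\mathfrak{n}\setminus\mathfrak{m}$, and let $\lambda\colon\mathfrak{n}\to K$ be the linear form with kernel $\mathfrak{m}$ and $\lambda(Y)=1$. Then $\Lambda=\lambda\circ\log\colon N\to(K,+)$ is a group homomorphism with kernel $\exp\mathfrak{m}$ and $\Lambda(\exp sY)=s$. In particular $\exp(-\Lambda(x)Y)\,x$ and $x\exp(-\Lambda(x)Y)$ lie in $\exp\mathfrak{m}$ for every $x\in N$.
\end{lemma}

\begin{proof}
The quotient $\mathfrak{n}/\mathfrak{m}$ is one-dimensional, hence abelian, so $\lambda$ vanishes on all brackets. Applying $\lambda$ to \eqref{eq:bch} gives $\Lambda(xy)=\Lambda(x)+\Lambda(y)$. The remaining statements follow from the definition of $\Lambda$.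
\end{proof}

If a Lie algebra is the sum of two subalgebras, the product of the corresponding subgroups contains a neighborhood of $e$, by the inverse function theorem. In a nilpotent group it is everything.

\begin{lemma}\label{lem:product}
Let $K=\mathbb{R}$ and let $\mathfrak{a},\mathfrak{b}$ be subalgebras of $\mathfrak{n}$ with $\mathfrak{a}+\mathfrak{b}=\mathfrak{n}$. Then $N=\exp(\mathfrak{a})\exp(\mathfrak{b})$.
\end{lemma}

\begin{proof}
We argue by induction on $\dim\mathfrak{n}$. If $\mathfrak{a}=\mathfrak{n}$ there is nothing to prove. Otherwise Lemma~\ref{lem:chain} gives an ideal $\mathfrak{m}\supset\mathfrak{a}$ of codimension one in $\mathfrak{n}$. If $M\in\mathfrak{m}$ is written as $M=X+Z$ with $X\in\mathfrak{a}$, $Z\in\mathfrak{b}$, then $Z=M-X\in\mathfrak{m}$. Hence $\mathfrak{m}=\mathfrak{a}+(\mathfrak{b}\cap\mathfrak{m})$, and by induction $\exp\mathfrak{m}=\exp(\mathfrak{a})\exp(\mathfrak{b}\cap\mathfrak{m})$. Since $\mathfrak{a}+\mathfrak{b}=\mathfrak{n}\neq\mathfrak{m}$, there is $Y\in\mathfrak{b}\setminus\mathfrak{m}$. With $\Lambda$ as in Lemma~\ref{lem:char}, every $x\in N$ satisfies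 $x\in\exp(\mathfrak{m})\exp(\Lambda(x)Y)$, and so
\[
x\in\exp(\mathfrak{a})\exp(\mathfrak{b}\cap\mathfrak{m})\exp(\Lambda(x)Y)\subset\exp(\mathfrak{a})\exp(\mathfrak{b}).\qedhere
\]
\end{proof}

\section{Construction of the coordinates}\label{sec:existence}

\subsection{The group $G$ as a homogeneous space of $G_{\mathbb{C}}$}

Since $Q$ is a closed complex subgroup, $G_{\mathbb{C}}/Q$ is a complex manifold of dimension $n$, the projection $G_{\mathbb{C}}\to G_{\mathbb{C}}/Q$ is a holomorphic submersion, $G_{\mathbb{C}}$ acts holomorphically on the left, and the tangent space at $eQ$ is $\mathfrak{g}_{\mathbb{C}}/\mathfrak{q}$.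

\begin{proposition}\label{prop:pi}
The map $\pi\colon G\to G_{\mathbb{C}}/Q$, $g\mapsto gQ$, is a $G$-equivariant biholomorphism from $(G,J)$ onto $G_{\mathbb{C}}/Q$.
\end{proposition}

\begin{proof}
Equivariance is the identity $\pi(gg')=g\pi(g')$. We first note that $\mathfrak{g}\cap\mathfrak{q}=0$: an element $X$ of the intersection satisfies $X=\bar X\in\mathfrak{q}\cap\bar{\mathfrak{q}}=0$.

\emph{The differential.} The map $d\pi_e\colon\mathfrak{g}\to\mathfrak{g}_{\mathbb{C}}/\mathfrak{q}$ sends $X$ to its class. It is injective because $\mathfrak{g}\cap\mathfrak{q}=0$, and both spaces have real dimension $2n$, so it is bijective. For $X\in\mathfrak{g}$ we have $JX-iX=-i(X+iJX)\in\mathfrak{q}$, which says $d\pi_e(JX)=i\,d\pi_e(X)$. Left translation by $g\in G$ preserves $J$ on $G$ and is holomorphic on $G_{\mathbb{C}}/Q$, so by equivariance $d\pi_g$ is a complex-linear isomorphism for every $g$. Thus $\pi$ is holomorphic and locally biholomorphic.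

\emph{Injectivity.} If $gQ=g'Q$ then $g^{-1}g'\in G\cap Q$, and $G\cap Q=\exp(\mathfrak{g}\cap\mathfrak{q})=\{e\}$ because $\exp$ is injective on $\mathfrak{g}_{\mathbb{C}}$.

\emph{Surjectivity.} Regard $\mathfrak{g}_{\mathbb{C}}$ as a real Lie algebra of dimension $4n$. The real subalgebras $\mathfrak{g}$ and $\mathfrak{q}$ have dimension $2n$ each and intersect in $0$, so $\mathfrak{g}_{\mathbb{C}}=\mathfrak{g}\oplus\mathfrak{q}$. Lemma~\ref{lem:product} gives $G_{\mathbb{C}}=GQ$.
\end{proof}

\begin{remark}\label{rem:integrable}
The integrability of $J$ enters only through the fact that $\mathfrak{q}$ is a subalgebra. Conversely, if $J$ is a linear map on $\mathfrak{g}$ with $J^2=-1$ for which $\mathfrak{q}$ is a subalgebra, the same proof shows that the left-invariant extension of $J$ is the pullback under $\pi$ of the complex structure of $G_{\mathbb{C}}/Q$, hence a left-invariant complex structure.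
\end{remark}

\begin{remark}\label{rem:halfplane}
Surjectivity of $\pi$ can fail without nilpotency. The group $G$ of maps $z\mapsto az+b$ with $a>0$, $b\in\mathbb{R}$ is simply connected and acts simply transitively on the upper half-plane. The complex structure pulled back by $g\mapsto g\cdot i$ is left-invariant, and it is not biholomorphic to $\mathbb{C}$, since $1/(z+i)$ is a bounded nonconstant holomorphic function. Here $G_{\mathbb{C}}$ acts transitively on $\mathbb{C}$ by the maps $z\mapsto e^{\lambda}z+b$ with $\lambda,b\in\mathbb{C}$, the stabilizer of $i$ is $Q$, and the image of $\pi$ is a proper open subset of $G_{\mathbb{C}}/Q=\mathbb{C}$.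
\end{remark}

\subsection{Polynomial coordinates on $G_{\mathbb{C}}/Q$}

The problem has now become one about complex groups, on which logarithmic coordinates are holomorphic. The remaining difficulty is that $\mathfrak{q}$ is in general not an ideal, so $\log$ does not descend to a map $G_{\mathbb{C}}/Q\to\mathfrak{g}_{\mathbb{C}}/\mathfrak{q}$. A chain replaces this one quotient by $n$ quotients by normal subgroups, each computed by a homomorphism to $\mathbb{C}$.

By Lemma~\ref{lem:chain} over $\mathbb{C}$, choose complex subalgebras
\[
\mathfrak{q}=\mathfrak{q}_0\subset\mathfrak{q}_1\subset\dots\subset\mathfrak{q}_n=\mathfrak{g}_{\mathbb{C}},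
\]
each an ideal of codimension one in the next, and choose $X_i\in\mathfrak{q}_i\setminus\mathfrak{q}_{i-1}$. Put $Q_i=\exp\mathfrak{q}_i$, and let $\Lambda_i\colon Q_i\to(\mathbb{C},+)$ be the homomorphism of Lemma~\ref{lem:char}, with kernel $Q_{i-1}$ and $\Lambda_i(\exp aX_i)=a$. For $h\in G_{\mathbb{C}}$ put $h_n=h$ and define recursively, for $i=n,\dots,1$,
\begin{equation}\label{eq:recursion}
c_i(h)=\Lambda_i(h_i),\qquad h_{i-1}=\exp(-c_i(h)X_i)\,h_i\in Q_{i-1}.
\end{equation}
Each $\Lambda_i$ is linear in logarithmic coordinates and multiplication is polynomial, so by descending induction all $c_i(h)$ and $h_i$ depend polynomially on $h$.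

\begin{lemma}\label{lem:factor}
Let $0\le i\le n$. Every $h\in G_{\mathbb{C}}$ has exactly one factorization
\[
h=\exp(a_nX_n)\cdots\exp(a_{i+1}X_{i+1})\,k,\qquad a_j\in\mathbb{C},\quad k\in Q_i,
\]
namely the one with $a_j=c_j(h)$ and $k=h_i$.
\end{lemma}

\begin{proof}
Existence follows from $h_j=\exp(c_j(h)X_j)h_{j-1}$ for $j=n,\dots,i+1$. Given any such factorization with $i<n$, all factors after the first lie in $Q_{n-1}=\ker\Lambda_n$. Applying $\Lambda_n$ gives $a_n=c_n(h)$, so the product of the remaining factors is $h_{n-1}$. Repeat with $\Lambda_{n-1},\dots,\Lambda_{i+1}$.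
\end{proof}

Define polynomial maps $c\colon G_{\mathbb{C}}\to\mathbb{C}^n$ and $s\colon\mathbb{C}^n\to G_{\mathbb{C}}$ by
\[
c=(c_1,\dots,c_n),\qquad s(t)=\exp(t_nX_n)\cdots\exp(t_1X_1).
\]
Lemma~\ref{lem:factor} with $i=0$ says that $h=s(c(h))h_0$ is the only way to write $h$ as $s(t)q$ with $q\in Q$. Consequently
\begin{equation}\label{eq:cs}
c(hq)=c(h)\quad(q\in Q),\qquad c(s(t))=t,\qquad s(c(h))Q=hQ .
\end{equation}
By the first identity $c$ induces a map $\bar c\colon G_{\mathbb{C}}/Q\to\mathbb{C}^n$, which is holomorphic because the projection is a holomorphic submersion. By the other two, $t\mapsto s(t)Q$ is a holomorphic inverse of $\bar c$. In the coordinates $\bar c$, the action of $h\in G_{\mathbb{C}}$ on $G_{\mathbb{C}}/Q$ is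
\begin{equation}\label{eq:rho}
\rho_h(t):=c\bigl(h\,s(t)\bigr).
\end{equation}
This is a transitive action of $G_{\mathbb{C}}$ on $\mathbb{C}^n$, and $\rho_{\exp V}(t)$ is a holomorphic polynomial in $(V,t)\in\mathfrak{g}_{\mathbb{C}}\times\mathbb{C}^n$, being a composition of polynomial maps.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\Phi=\bar c\circ\pi$, so that $\Phi(g)=c(g)$. By Proposition~\ref{prop:pi} it is a biholomorphism $(G,J)\to\mathbb{C}^n$, and $\Phi(e)=c(s(0))=0$. Since $\pi$ is equivariant, $\Phi L_g\Phi^{-1}$ is the map $\rho_g$ of \eqref{eq:rho} for $g\in G$. Restricting $V$ to $\mathfrak{g}$ gives joint polynomiality.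

It remains to show that $\rho_h$ is unitriangular, which we do for all $h\in G_{\mathbb{C}}$. Fix $h$ and $i$, and let $k=h\exp(t_nX_n)\cdots\exp(t_{i+1}X_{i+1})$, which depends polynomially on $t_{i+1},\dots,t_n$ and not on the other variables. By Lemma~\ref{lem:factor},
\[
k=\exp(c_n(k)X_n)\cdots\exp(c_{i+1}(k)X_{i+1})\,k_i,\qquad k_i\in Q_i,
\]
and therefore
\[
h\,s(t)=\exp(c_n(k)X_n)\cdots\exp(c_{i+1}(k)X_{i+1})\cdot\bigl[k_i\exp(t_iX_i)\cdots\exp(t_1X_1)\bigr].
\]
The bracket lies in $Q_i$, so by the uniqueness in Lemma~\ref{lem:factor} it equals $(h\,s(t))_i$. By \eqref{eq:recursion} the $i$-th component of $\rho_h(t)$ is the image of the bracket under $\Lambda_i$. Since $\Lambda_i$ is a homomorphism and $\exp(t_jX_j)\in Q_{i-1}$ for $j<i$, this image is $t_i+\Lambda_i(k_i)$, and $\Lambda_i(k_i)$ is a polynomial in $t_{i+1},\dots,t_n$.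
\end{proof}

In Example~\ref{ex:four} the center of $\mathfrak{g}$ is a $J$-invariant plane, and one might try to prove the theorem by dividing by such a plane and inducting on $n$. The following example shows that the plane need not exist, and that the chain in $\mathfrak{g}_{\mathbb{C}}$ works without it.

\begin{example}\label{ex:six}
Let $\mathfrak{g}_{\mathbb{C}}$ have basis $A,\bar A,B,\bar B,X,Y$ and nonzero brackets
\[
[A,X]=B,\qquad[\bar A,X]=\bar B,\qquad[A,\bar B]=Y,\qquad[\bar A,B]=Y .
\]
The only nonzero double brackets of basis elements involve the triple $A,\bar A,X$, for which the Jacobi identity reads $[A,\bar B]-[\bar A,B]=0$. The lower central series is $\mathfrak{g}_{\mathbb{C}}\supset\langle B,\bar B,Y\rangle\supset\langle Y\rangle\supset0$. The antilinear map that exchanges $A$ with $\bar A$ and $B$ with $\bar B$ and fixes $X,Y$ preserves the brackets, and its fixed points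
\[
V=aA+\bar a\bar A+bB+\bar b\bar B+xX+yY\qquad(a,b\in\mathbb{C},\ x,y\in\mathbb{R})
\]
form a real Lie algebra $\mathfrak{g}$ of dimension six. Let $J$ multiply $a$, $b$ and $x+iy$ by $i$. Then $\mathfrak{q}=\langle\bar A,\bar B,X+iY\rangle$ is a subalgebra, with the single nonzero bracket $[\bar A,X+iY]=\bar B$, so $J$ is a left-invariant complex structure by Remark~\ref{rem:integrable}. From $[V,X]=aB+\bar a\bar B$ and $[A,V]=xB+\bar bY$ we see that the center of $\mathfrak{g}$ is the line $\mathbb{R}Y$, which contains no nonzero $J$-invariant subspace.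

Take $X_1=Y$, $X_2=B$, $X_3=A$. This gives a chain: $Y$ is central, $B$ normalizes $\mathfrak{q}_1=\langle\bar A,\bar B,X,Y\rangle$ because its only nonzero bracket there is $[B,\bar A]=-Y$, and $\mathfrak{q}_2=\mathfrak{q}_1+\mathbb{C}B$ contains all brackets. Note that $\mathfrak{q}_1$ is not an ideal of $\mathfrak{g}_{\mathbb{C}}$, as $[A,X]=B$. To compute $\rho_{\exp\epsilon U}$, move $\exp\epsilon U$ to the right through $s(t)=\exp(t_3A)\exp(t_2B)\exp(t_1Y)$ by means of $\exp(\epsilon U)\exp T=\exp T\exp(\epsilon e^{-\operatorname{ad}T}U)$. The elements $Y,B,A$ commute and translate $t_1,t_2,t_3$ by $\epsilon$. For the others,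
\[
e^{-t_2\operatorname{ad}B}\bar A=\bar A+t_2Y,\qquad e^{-t_3\operatorname{ad}A}\bar B=\bar B-t_3Y,\qquad e^{-t_3\operatorname{ad}A}X=X-t_3B,
\]
while $\bar A$ commutes with $A$, and $\bar B,X$ commute with $B$. So $\exp\epsilon\bar A$ adds $\epsilon t_2$ to $t_1$, and $\exp\epsilon\bar B$ adds $-\epsilon t_3$ to $t_1$. Since $X=(X+iY)-iY$, the element $\exp\epsilon X$ adds $-\epsilon t_3$ to $t_2$ and $-i\epsilon$ to $t_1$. Adding up, $\epsilon\mapsto\rho_{\exp\epsilon V}$ is the flow of the triangular vector field
\[
(y-ix+\bar at_2-\bar bt_3)\,\partial_{t_1}+(b-xt_3)\,\partial_{t_2}+a\,\partial_{t_3}.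
\]
\end{example}

\section{Uniqueness of the coordinates}\label{sec:uniqueness}

One direction of Theorem~\ref{thm:B} is immediate: if $\Psi=P\circ\Phi$ with $P\in\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$, then $\Psi L_g\Psi^{-1}=P\rho_gP^{-1}$ is polynomial. For the other direction we isolate two general facts. The first is needed because the hypothesis says that each map $\Psi L_g\Psi^{-1}$ is polynomial but puts no bound on the degrees. The degree of a polynomial map is the maximum of the degrees of its components.

\begin{lemma}\label{lem:baire}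
Let $M$ be a nonempty manifold and let $(m,z)\mapsto f_m(z)$ be a continuous map $M\times\mathbb{C}^n\to\mathbb{C}^n$ such that every $f_m$ is polynomial. Then there are an integer $d\ge1$ and a nonempty open set $U\subset M$ with $\deg f_m\le d$ for all $m\in U$.
\end{lemma}

\begin{proof}
Write $f_m(z)=\sum_\nu a_\nu(m)z^\nu$ with $a_\nu(m)\in\mathbb{C}^n$. By Cauchy's integral formula over the torus $|z_1|=\dots=|z_n|=1$, each $a_\nu$ is continuous. So $M_d=\{m:a_\nu(m)=0\text{ for all }|\nu|>d\}$ is closed, and $M=\bigcup_{d\ge1}M_d$. By the Baire category theorem, a nonempty locally compact Hausdorff space is not a countable union of closed sets with empty interior.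
\end{proof}

\begin{lemma}\label{lem:inverse}
Let $F\colon\mathbb{C}^n\to\mathbb{C}^n$ be a biholomorphism that is polynomial. Then $F^{-1}$ is polynomial.
\end{lemma}

\begin{proof}
Write $z=F(t)$, fix $j$, and let $\sigma$ be the $j$-th component of $F^{-1}$, an entire function of $z$. We show in turn that $\sigma$ is algebraic, rational and polynomial.

If $R(F_1,\dots,F_n)=0$ for a polynomial $R$, then $R$ vanishes on the image $\mathbb{C}^n$ of $F$, so $R=0$. Thus $F_1,\dots,F_n$ are algebraically independent. The field $\mathbb{C}(t_1,\dots,t_n)$ has transcendence degree $n$, so $t_j$ is algebraic over $\mathbb{C}(F_1,\dots,F_n)$. Clearing denominators and substituting $t=F^{-1}(z)$ gives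
\[
p_0\sigma^m+p_1\sigma^{m-1}+\dots+p_m=0
\]
with $m\ge1$, polynomials $p_k(z)$, and $p_0\neq0$.

Multiply by $p_0^{m-1}$. The entire function $R=p_0\sigma$ satisfies $R^m+b_1R^{m-1}+\dots+b_m=0$ with polynomials $b_k=p_kp_0^{k-1}$. At a point where $|R|>1$ this gives $|R|^m\le\sum_k|b_k|\,|R|^{m-1}$, so $|R|\le1+\sum_k|b_k|$ everywhere. An entire function of polynomial growth is a polynomial, by Liouville's theorem in the form given by the Cauchy estimates. Hence $R$ is a polynomial.

Let $r$ be a greatest common divisor of $R$ and $p_0$, and write $R=rR'$, $p_0=rp'$. Then $R'=p'\sigma$ on the dense set $\{r\neq0\}$, hence everywhere. If $p'$ had an irreducible factor $p$, then $R'$ would vanish on $\{p=0\}$, so $p$ would divide a power of $R'$ by the Nullstellensatz, and hence $R'$ itself. This contradicts the coprimality of $R'$ and $p'$. So $p'$ is a nonzero constant and $\sigma$ is a polynomial.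
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\Psi$ be a biholomorphism such that $\Psi L_g\Psi^{-1}$ is polynomial for all $g\in G$, and put $F=\Psi\Phi^{-1}$, a biholomorphism of $\mathbb{C}^n$. By Lemma~\ref{lem:inverse} it suffices to show that $F$ is polynomial; then $P=F$.

\emph{Step 1: $F$ is an orbit map.} For $h\in G_{\mathbb{C}}$ put $\alpha_h=F\rho_hF^{-1}$. This is a transitive action of $G_{\mathbb{C}}$ on $\mathbb{C}^n$, the map $(V,z)\mapsto\alpha_{\exp V}(z)$ is holomorphic on $\mathfrak{g}_{\mathbb{C}}\times\mathbb{C}^n$, and $\alpha_g=\Psi L_g\Psi^{-1}$ for $g\in G$. Let $z^0=F(0)$. By \eqref{eq:rho} and \eqref{eq:cs}, $\rho_{s(t)}(0)=c(s(t))=t$, hence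
\begin{equation}\label{eq:F}
F(t)=F\bigl(\rho_{s(t)}(0)\bigr)=\alpha_{s(t)}(z^0).
\end{equation}
As $s$ is polynomial, it is enough to show that $\alpha_{\exp V}(z^0)$ is polynomial in $V\in\mathfrak{g}_{\mathbb{C}}$. So we must pass from polynomiality in $z$ to polynomiality in $V$, and from $G$ to $G_{\mathbb{C}}$, where $s$ takes its values.

\emph{Step 2: a uniform degree bound on $G_{\mathbb{C}}$.} Let $a_\nu(V)$ be the Taylor coefficients of $\alpha_{\exp V}$ at $z=0$; they are entire functions of $V\in\mathfrak{g}_{\mathbb{C}}$. Lemma~\ref{lem:baire} with $M=\mathfrak{g}$ gives $d$ and a nonempty open set $U\subset\mathfrak{g}$ on which $a_\nu=0$ for all $|\nu|>d$. An entire function on $\mathfrak{g}_{\mathbb{C}}$ that vanishes on $U$ vanishes identically: in coordinates given by a real basis of $\mathfrak{g}$, its complex partial derivatives at a point of $U$ can be computed along real directions, so they are all zero. Hence $a_\nu\equiv0$ for $|\nu|>d$, and $\alpha_h$ is polynomial of degree at most $d$ for every $h\in G_{\mathbb{C}}$.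

\emph{Step 3: a finite-dimensional representation.} The degree bound allows us to linearize the action. Let $W$ be the span of the functions $z_j\circ\alpha_h$ for $1\le j\le n$, $h\in G_{\mathbb{C}}$. It consists of polynomials of degree at most $d$, so $\dim W<\infty$, and it contains $z_1,\dots,z_n$. The formula $\tau(h)f=f\circ\alpha_{h^{-1}}$ defines a representation of $G_{\mathbb{C}}$ on $W$, since $\tau(h)(z_j\circ\alpha_k)=z_j\circ\alpha_{kh^{-1}}$. It is holomorphic, because the evaluations at points $z$ span the dual of $W$ and $h\mapsto f(\alpha_{h^{-1}}(z))$ is holomorphic. Let $d\tau$ be its differential, so that $\tau(\exp V)=\exp(d\tau(V))$.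

\emph{Step 4: the representation is unipotent.} The operator $\exp(d\tau(V))$ is polynomial in $V$ if all $d\tau(V)$ are nilpotent, whereas nonzero eigenvalues produce exponentials, so these have to be excluded. We use two facts about a finite-dimensional complex representation of a complex Lie algebra. If the algebra is nilpotent, the representation is a direct sum of invariant subspaces $W_\chi$, indexed by linear forms $\chi$, such that $d\tau(V)-\chi(V)$ is nilpotent on $W_\chi$ for every $V$; this is the weight space decomposition \cite[Ch.~II]{Jacobson}. If the algebra is solvable and the space is nonzero, Lie's theorem provides a common eigenvector.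

Let $W_\chi\neq0$ and let $0\neq u\in W_\chi$ be a common eigenvector, $d\tau(V)u=\mu(V)u$. The nilpotent operator $d\tau(V)-\chi(V)$ multiplies $u$ by $\mu(V)-\chi(V)$, so $\mu=\chi$ and
\[
u\circ\alpha_{\exp(-V)}=e^{\chi(V)}u\qquad(V\in\mathfrak{g}_{\mathbb{C}}).
\]
The zero set of $u$ is therefore invariant under the transitive action $\alpha$, and it is not all of $\mathbb{C}^n$, so it is empty. For each $z$, the polynomial $\zeta\mapsto u(\zeta z)$ of one variable has no zeros and is constant, so $u(z)=u(0)$. Since $u$ is a nonzero constant, $e^{\chi(V)}=1$ for all $V$, and the linear form $\chi$ is zero. Hence $W=W_0$, every $d\tau(V)$ is nilpotent, and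
\[
\tau(\exp V)=\sum_{k<\dim W}\frac{d\tau(V)^k}{k!}
\]
is polynomial in $V$.

\emph{Step 5: conclusion.} The $j$-th component of $\alpha_{\exp V}(z^0)$ is $\bigl(\tau(\exp(-V))z_j\bigr)(z^0)$, a polynomial in $V$. By \eqref{eq:F}, $F$ is polynomial.
\end{proof}

Step 4 uses both transitivity and nilpotency. For the nontransitive action $z\mapsto e^Vz$ of $\mathbb{C}$ on $\mathbb{C}$, the eigenvector $u=z$ has a zero, and the action is polynomial in $z$ but not in $V$. Without nilpotency the statement itself fails.

\begin{example}\label{ex:solvable}
The affine maps $\beta_{a,b}(z_1,z_2)=(e^bz_1+a,\,z_2+b)$, $a,b\in\mathbb{C}$, form a simply connected complex Lie group $H$ acting simply transitively on $\mathbb{C}^2$. It is not nilpotent: the action is generated by the fields $\partial_1$ and $z_1\partial_1+\partial_2$, whose bracket is $\partial_1$. Let $\Phi\colon H\to\mathbb{C}^2$ be the orbit map of $0$, which turns left translations into the maps $\beta_{a,b}$, and let $F(z)=(z_1+e^{z_2},z_2)$. Both $F\beta_{a,b}$ and $\beta_{a,b}F$ send $z$ to $(e^bz_1+a+e^{z_2+b},\,z_2+b)$. So $\Psi=F\circ\Phi$ also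 makes all left translations polynomial, although $F$ is not polynomial. Here $W=\langle1,z_1,z_2\rangle$, and the eigenvalue $e^b$ of $f\mapsto f\circ\beta_{a,b}$ has no common eigenvector: the only common eigenvectors are the constants.
\end{example}

\section{Simply transitive unitriangular actions}\label{sec:converse}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The orbit map $o\colon H\to\mathbb{C}^n$, $h\mapsto h\cdot0$, is smooth and bijective. It satisfies $o\circ L_h=h\circ o$, so it has constant rank, and a smooth bijection of constant rank is a diffeomorphism. In particular $H$ is simply connected. The same identity shows that $L_h$ is holomorphic for the pulled-back complex structure, since $h$ acts holomorphically.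

To prove nilpotency we realize $\mathfrak{h}=\operatorname{Lie}(H)$ as a Lie algebra of triangular polynomial vector fields of bounded degree, and then choose weights for the variables so that all these fields have negative weight.

\emph{Degree bound near $e$.} By Lemma~\ref{lem:baire} there are $d\ge1$ and $h_0\in H$ such that all elements near $h_0$ act by maps of degree at most $d$. For $h$ near $e$ write $h=(hh_0)h_0^{-1}$. The degree of a composition is at most the product of the degrees, so $h$ acts by a map of degree at most $D:=d\cdot\deg h_0^{-1}$, and $D\ge1$.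

\emph{Vector fields.} For $X\in\mathfrak{h}$ let $\xi_X(z)=\frac{d}{d\epsilon}\big|_0\exp(\epsilon X)\cdot z$. For small $\epsilon$ the $i$-th component of $\exp(\epsilon X)\cdot z$ is $z_i$ plus a polynomial in $z_{i+1},\dots,z_n$ of degree at most $D$, whose coefficients, being derivatives at $z=0$, are smooth in $\epsilon$. Hence
\[
\xi_X=\sum_{i=1}^np_i(z_{i+1},\dots,z_n)\,\partial_i,\qquad\deg p_i\le D .
\]
Here the real vector field given by a holomorphic map $p\colon\mathbb{C}^n\to\mathbb{C}^n$ is identified with $\sum_ip_i\partial_i$; this respects brackets, both being given by $[p,p']=dp'(p)-dp(p')$. For a left action $\xi_{[X,X']}=-[\xi_X,\xi_{X'}]$, and $X\mapsto\xi_X$ is injective because $\xi_X(0)=do_e(X)$.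

\emph{Weights.} Choose integers $w_n=1$ and $w_i>Dw_{i+1}$ for $i=n-1,\dots,1$, so that $w_1>\dots>w_n$. Give the monomial field $z^\nu\partial_i$ the weight $\sum_j\nu_jw_j-w_i$. All weights are at least $-w_1$, and the bracket of two monomial fields is a combination of monomial fields whose weight is the sum of the two weights. Let $\mathfrak{l}$ be the span of the monomial fields of weight at most $-1$. It is a Lie algebra, and an iterated bracket of more than $w_1$ of its elements vanishes, since its terms would have weight less than $-w_1$. So $\mathfrak{l}$ is nilpotent. A monomial field occurring in $p_i\partial_i$ has weight at most $Dw_{i+1}-w_i\le-1$ if $i<n$, and weight $-1$ if $i=n$. Thus $X\mapsto-\xi_X$ embeds $\mathfrak{h}$ in $\mathfrak{l}$, the Lie algebra $\mathfrak{h}$ is nilpotent, and so is the connected group $H$.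
\end{proof}

\begin{remark}
Neither word in ``unitriangular polynomial'' can be dropped. The group of Example~\ref{ex:solvable} acts simply transitively by triangular polynomial maps with diagonal coefficient $e^b$. In the coordinates $w_1=z_1e^{-z_2}$, $w_2=z_2$ the same action reads $w\mapsto(w_1+ae^{-b}e^{-w_2},\,w_2+b)$, which has unitriangular shape with $p_1$ entire but not polynomial.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:D}]
Throughout, $\Phi,\rho$ and $\Phi',\rho'$ are the data of Theorem~\ref{thm:A} for $(G,J)$ and $(G',J')$.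

\emph{Well defined.} Let $f\colon(G,J)\to(G',J')$ be an isomorphism. From $fL_gf^{-1}=L_{f(g)}$ we get $(\Phi'f)L_g(\Phi'f)^{-1}=\rho'_{f(g)}$, which is polynomial. By Theorem~\ref{thm:B}, $\Phi'f=P\Phi$ with $P\in\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$, so $\rho'_{f(g)}=P\rho_gP^{-1}$ and $\rho'(G')=P\rho(G)P^{-1}$. The case $f=\mathrm{id}$ shows that the conjugacy class does not depend on the choices made in constructing $\Phi$. By Theorem~\ref{thm:A}, $\rho$ is itself an action as in Theorem~\ref{thm:C}, so the class of $\rho(G)$ belongs to the target set.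

\emph{Injective.} Let $P\rho(G)P^{-1}=\rho'(G')$ with $P\in\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$. Choose $g'\in G'$ with $\rho'_{g'}(P(0))=0$ and replace $P$ by $\rho'_{g'}P$; the equality persists and now $P(0)=0$. The homomorphisms $\rho$ and $\rho'$ are injective, so $\rho'_{f(g)}=P\rho_gP^{-1}$ defines an isomorphism of abstract groups $f\colon G\to G'$. Since $\Phi(e)=0$, we have $\rho_g(0)=\Phi(g)$, and in the same way $\rho'_{f(g)}(0)=\Phi'(f(g))$. Evaluating the definition of $f$ at $0$ gives $\Phi'(f(g))=P(\Phi(g))$. Hence $f=\Phi'^{-1}P\Phi$ is biholomorphic, and in particular a Lie group isomorphism.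

\emph{Surjective.} Let $H$ act as in Theorem~\ref{thm:C}, with orbit map $o$ and pulled-back complex structure $J$. By that theorem $(H,J)$ is one of our pairs; let $\Phi,\rho$ be its data. The map $o\colon(H,J)\to\mathbb{C}^n$ is a biholomorphism, and $oL_ho^{-1}$ is the polynomial map by which $h$ acts. Theorem~\ref{thm:B} gives $o=P\Phi$ with $P\in\operatorname{Aut}_{\mathrm{pol}}(\mathbb{C}^n)$, so the image of the action is $P\rho(H)P^{-1}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Jacobson}
Jacobson, \emph{Lie Algebras}.

\bibitem{Kanda}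
Shuho Kanda, \emph{Holomorphic polynomial crystallographic actions of nilpotent groups}, arXiv:2606.04996 (2026).

\end{thebibliography}
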